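\title{Frequently disjoint hypercyclic operators need not be densely disjoint hypercyclic}

\begin{abstract}
Let $X$ be $\ell^p$ $(1\le p<\infty)$, $c_0$, or a vector-valued version of one of these spaces, and let $N\ge2$. For every closed subspace $M\neq\{0\}$ of $X$ we construct frequently disjoint hypercyclic operators $T_1,\dots,T_N$ on $X$, all similar to one operator, whose disjoint hypercyclic vectors lie in $M$, whose frequently disjoint hypercyclic vectors are dense in $M$, and which fail the Disjoint Blow-up/Collapse property. Hence frequent disjoint hypercyclicity implies neither dense disjoint hypercyclicity nor the Disjoint Blow-up/Collapse property. We also give counterexamples on other Banach spaces, and we show that density does hold for commuting operators.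
\end{abstract}

\section{The question and the results}

Throughout, $\mathbb K$ is $\mathbb R$ or $\mathbb C$, $X$ is a separable infinite-dimensional Banach space over $\mathbb K$, $\mathcal B(X)$ is the algebra of bounded operators on $X$, and $\mathbb N=\{1,2,\dots\}$. The \emph{lower density} of a set $E\subseteq\mathbb N$ is $\liminf_{n\to\infty}|E\cap\{1,\dots,n\}|/n$.

A sequence $(y_n)_{n\in\mathbb N}$ in a Banach space $Y$ is \emph{dense} if it has a term in every nonempty open set $U\subseteq Y$. It is \emph{frequently dense} if for every such $U$ the set $\{n:y_n\in U\}$ has positive lower density, that is, if the sequence spends a positive proportion of its time in every open set. A frequently dense sequence is dense, because a set of positive lower density is nonempty. A vector $y$ is \emph{hypercyclic} (\emph{frequently hypercyclic}) for $R\in\mathcal B(Y)$ if the sequence $(R^ny)_n$ is dense (frequently dense), and $R$ is so called if it has such a vector.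

Let $T_1,\dots,T_N\in\mathcal B(X)$. A vector $x\in X$ is \emph{d-hypercyclic} (d for \emph{disjoint}) if the sequence
\[
\bigl((T_1^nx,\dots,T_N^nx)\bigr)_{n\in\mathbb N}
\]
is dense in $X^N$, and \emph{frequently d-hypercyclic} if it is frequently dense in $X^N$. We write $\mathrm{fdHC}(T_1,\dots,T_N)\subseteq\mathrm{dHC}(T_1,\dots,T_N)$ for the two sets of vectors, and omit the operators when they are understood. The operators are \emph{d-hypercyclic} if $\mathrm{dHC}\ne\emptyset$, \emph{densely d-hypercyclic} if $\mathrm{dHC}$ is dense in $X$, and \emph{frequently d-hypercyclic} if $\mathrm{fdHC}\neq\emptyset$; the last definition is the standard one of Martin--Puig and Martin--Menet--Puig. Disjointness measures independence: the $N$ orbits of one vector must be able to approach $N$ unrelated targets at one common time. For example, $T$ and $cT$ with $|c|=1$ are never d-hypercyclic, since $\|T^nx\|=\|(cT)^nx\|$ for all $n$.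

Following B\`es and Peris, we say that $T_1,\dots,T_N$ have the \emph{Disjoint Blow-up/Collapse property} (DBC) if for all nonempty open sets $W,V_0,V_1,\dots,V_N\subseteq X$ with $0\in W$ there is $m\in\mathbb N$ such that
\begin{equation}\label{eq:dbc}
W\cap\bigcap_{j=1}^NT_j^{-m}(V_j)\ne\emptyset
\qquad\text{and}\qquad
V_0\cap\bigcap_{j=1}^NT_j^{-m}(W)\neq\emptyset .
\end{equation}
At the time $m$, some small vector is blown up to the targets $V_1,\dots,V_N$, and some vector of $V_0$ collapses to near $0$ under all the operators. It is known that DBC implies dense d-hypercyclicity; the short proof is recalled in Lemma~\ref{lem:dbc-dense}. The following question comes from Martin and Sanders~\cite{MS}.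

\begin{quote}
\emph{Let $N\ge2$. Are frequently d-hypercyclic operators $T_1,\dots,T_N$ densely d-hypercyclic? Do they have DBC?}
\end{quote}

The definitions make sense for $N=1$, and then both answers are yes (Propositions~\ref{prop:commuting} and~\ref{prop:one}). For $N\ge2$ both answers are no, already on $\ell^2$. For a Banach space $Z$, let $\ell^p(Z)$ and $c_0(Z)$ be the spaces of sequences $a=(a(k))_{k\ge0}$ in $Z$ for which $(\|a(k)\|)_k$ lies in $\ell^p$ or $c_0$, normed by the norm of that scalar sequence. Two operators $R,R'\in\mathcal B(X)$ are \emph{similar} if $R'=S^{-1}RS$ for an invertible $S\in\mathcal B(X)$.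

\begin{theorem}\label{thm:main}
Let $Z\ne\{0\}$ be a separable Banach space over $\mathbb K$, and let $X$ be isomorphic to $\ell^p(Z)$ $(1\le p<\infty)$ or to $c_0(Z)$; for instance $X=\ell^p$ or $X=c_0$. Let $N\ge2$. For every closed subspace $M\neq\{0\}$ of $X$ there are $T_1,\dots,T_N\in\mathcal B(X)$, all similar to one and the same operator, such that
\begin{enumerate}
\item[(i)] $T_1,\dots,T_N$ are frequently d-hypercyclic;
\item[(ii)] $\overline{\mathrm{fdHC}(T_1,\dots,T_N)}=\overline{\mathrm{dHC}(T_1,\dots,T_N)}=M$, and $\mathrm{dHC}(T_1,\dots,T_N)\subseteq M$;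
\item[(iii)] $T_1,\dots,T_N$ fail DBC.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:main}
Let $T_1,\dots,T_N$ be the operators that Theorem~\ref{thm:main} gives for $M$.
\begin{enumerate}
\item[(a)] If $M\ne X$, they are frequently d-hypercyclic and not densely d-hypercyclic.
\item[(b)] If $M=\mathbb Kx_0$ with $x_0\neq0$, then $\mathrm{dHC}=\mathrm{fdHC}=(\mathbb K\setminus\{0\})x_0$.
\item[(c)] If $M=X$, then $\mathrm{fdHC}$ is dense in $X$ and DBC fails.
\end{enumerate}
\end{corollary}

\begin{proof}
Parts (a) and (c) are read off from the theorem. For (b), multiplication by a scalar $c\ne0$ is a homeomorphism of $X^N$, so $\mathrm{dHC}$ and $\mathrm{fdHC}$ are invariant under nonzero scalars, for any operators. Both sets are nonempty, lie in $\mathbb Kx_0$ and do not contain $0$.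
\end{proof}

By the same invariance, a punctured line as in (b) is the smallest nonempty set that $\mathrm{dHC}$ or $\mathrm{fdHC}$ can be. Part (c) shows that DBC can fail even when density holds in its strongest form.

The method is not tied to sequence spaces. Write $T^{\oplus N}=T\oplus\dots\oplus T$ for the operator $(a_1,\dots,a_N)\mapsto(Ta_1,\dots,Ta_N)$ on $X^N$, and $r(T)$ for the spectral radius.

\begin{theorem}\label{thm:general}
Let $X$ be a separable infinite-dimensional Banach space, let $N\ge2$, and let $T\in\mathcal B(X)$ be such that $T^{\oplus N}$ is frequently hypercyclic.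
\begin{enumerate}
\item[(a)] There are operators $T_1,\dots,T_N$ similar to $T$ such that $\mathrm{fdHC}(T_1,\dots,T_N)$ is dense in $X$ and DBC fails.
\item[(b)] If $X$ is complex and $r(T)>1$, there are frequently d-hypercyclic operators $T_1,\dots,T_N$ similar to $T$ such that $\mathrm{dHC}(T_1,\dots,T_N)$ is contained in a closed hyperplane. In particular they are not densely d-hypercyclic.
\end{enumerate}
\end{theorem}

Section~\ref{sec:positive} proves the positive statements and locates the step that breaks for $N\ge2$. Section~\ref{sec:conj} reduces the study of operators $S_j^{-1}TS_j$ to orbits of the single operator $T$. Section~\ref{sec:shift} treats a shift and gives a complete counterexample on $\ell^2$ for $N=2$. Theorems~\ref{thm:main} and~\ref{thm:general} are proved in Sections~\ref{sec:main} and~\ref{sec:general}.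

\section{One operator and commuting operators}\label{sec:positive}

All transfers of density in this paper are instances of one lemma.

\begin{lemma}\label{lem:transfer}
Let $Y\ne\{0\}$ and $Y'$ be Banach spaces and let $(y_n)$ be a dense (frequently dense) sequence in $Y$.
\begin{enumerate}
\item[(a)] If $\Phi\colon Y\to Y'$ is continuous with dense range, then $(\Phi y_n)$ is dense (frequently dense) in $Y'$.
\item[(b)] Every nonempty open set contains $y_n$ for infinitely many $n$. In particular $\|y_n\|\not\to\infty$.
\item[(c)] If $y_n'=y_n$ for all large $n$, then $(y_n')$ is dense (frequently dense).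
\item[(d)] If $y_n=R^ny$ with $R\in\mathcal B(Y)$, and $\Phi\in\mathcal B(Y)$ is invertible and commutes with $R$, then $\Phi y$ is hypercyclic (frequently hypercyclic) for $R$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $U\subseteq Y'$ is nonempty and open, so is $\Phi^{-1}(U)$, and $\{n:\Phi y_n\in U\}=\{n:y_n\in\Phi^{-1}(U)\}$. (b) For $U$ nonempty and open, $U\setminus\{y_1,\dots,y_K\}$ is nonempty and open, so it contains some $y_n$, and $n>K$. Apply this to the unit ball for the last assertion. (c) Use (b) in the dense case; in the frequent case, lower density does not see finite sets. (d) Apply (a), since $R^n\Phi y=\Phi R^ny$.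
\end{proof}

The property DBC splits the task ``go from $V_0$ to the targets $V_1,\dots,V_N$'' into two halves whose solutions can be added.

\begin{lemma}\label{lem:dbc-dense}
If $T_1,\dots,T_N$ have DBC, they are densely d-hypercyclic.
\end{lemma}

\begin{proof}
Let $V_0,\dots,V_N$ be nonempty open sets. Choose $a_j\in V_j$ and $\delta>0$ such that the open ball of radius $2\delta$ about $a_j$ lies in $V_j$ for every $j$. Let $V_j'$ and $W$ be the open balls of radius $\delta$ about $a_j$ and $0$, so that $V_j'+W\subseteq V_j$. By DBC there are $m\in\mathbb N$, $x'\in W$ and $x\in V_0'$ with $T_j^mx'\in V_j'$ and $T_j^mx\in W$ for $1\le j\le N$. Then $x+x'\in V_0$ and $T_j^m(x+x')\in V_j$. Since $V_0$ is arbitrary, the open set $G(V_1,\dots,V_N)=\bigcup_m\bigcap_{j}T_j^{-m}(V_j)$ is dense. Let $V_1,\dots,V_N$ run through a countable base of nonempty open sets of $X$. The products $V_1\times\dots\times V_N$ form a base of $X^N$, so $\mathrm{dHC}$ is the intersection of the countably many sets $G(V_1,\dots,V_N)$. It is dense by the Baire category theorem.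
\end{proof}

For one operator, density costs nothing: every point on the orbit of a hypercyclic vector is hypercyclic. The argument extends to commuting families.

\begin{proposition}\label{prop:commuting}
Let $N\ge1$. If $T_1,\dots,T_N$ commute pairwise and are d-hypercyclic (frequently d-hypercyclic), then $\mathrm{dHC}$ (respectively $\mathrm{fdHC}$) is dense in $X$.
\end{proposition}

\begin{proof}
Let $x\in\mathrm{dHC}$ ($x\in\mathrm{fdHC}$) and $k\in\mathbb N$. Projecting on the first coordinate, we see from Lemma~\ref{lem:transfer}(a) that $(T_1^nx)_n$ is dense in $X$. By Lemma~\ref{lem:transfer}(b) the set $\{T_1^nx:n\ge k\}$ is still dense, so $T_1^k$ has dense range, and hence so has $(T_1^k)^{\oplus N}$. By commutativity, $(T_j^nT_1^kx)_{j}=(T_1^k)^{\oplus N}(T_j^nx)_j$. Lemma~\ref{lem:transfer}(a) gives $T_1^kx\in\mathrm{dHC}$ ($T_1^kx\in\mathrm{fdHC}$), and the vectors $T_1^kx$, $k\in\mathbb N$, are dense in $X$.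
\end{proof}

So the operators of Theorem~\ref{thm:main} with $M\ne X$ and those of Theorem~\ref{thm:general}(b) cannot commute. Whether commuting frequently d-hypercyclic operators must have DBC is not addressed in this paper. For one operator they do, and the proof shows what frequency is good for.

\begin{proposition}\label{prop:one}
If $T\in\mathcal B(X)$ is frequently hypercyclic, then $T$ has DBC with $N=1$.
\end{proposition}

\begin{proof}
Let $x$ be frequently hypercyclic and let $W\ni0$, $V_0$, $V_1$ be nonempty and open. Call $m\in\mathbb N$ a \emph{blow-up time} if $W\cap T^{-m}(V_1)\neq\emptyset$ and a \emph{collapse time} if $V_0\cap T^{-m}(W)\ne\emptyset$. We show that blow-up times have bounded gaps and that collapse times fill long intervals.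

By Lemma~\ref{lem:transfer}(b) there are $a,n_0\in\mathbb N$ with $T^ax\in W$ and $T^{a+n_0}x\in V_1$. So $W'=W\cap T^{-n_0}(V_1)$ is nonempty and open, and $E=\{n:T^nx\in W'\}$ has lower density $\delta>0$. If $a<b$ are in $E$, then $T^ax\in W$ and $T^{n_0+b-a}T^ax\in V_1$, so $n_0+b-a$ is a blow-up time. Each translate $E+k$ $(k\ge0)$ has lower density $\delta$, and a union of $q$ pairwise disjoint translates has lower density at least $q\delta$, so $q\le1/\delta$. Take pairwise disjoint translates $E+k_1,\dots,E+k_q$ with $q$ maximal and put $K=\max_ik_i$. If $n>K$, then $E+n$ meets some $E+k_i$, so $n-k_i=b-a>0$ with $a,b\in E$, and $n_0+n-k_i$ is a blow-up time in $[n_0+n-K,n_0+n]$. Thus every interval $[l,l+K]$ with integer $l>n_0$ contains a blow-up time.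

Choose $c$ with $T^cx\in V_0$. The set $\bigcap_{i=0}^KT^{-i}(W)$ is open and contains $0$, so it contains $T^{l}T^cx$ for some $l>n_0$. Then $l,l+1,\dots,l+K$ are collapse times, and one of them is a blow-up time.
\end{proof}

Both proofs move the starting point along the orbit: they replace $x$ by $T^ax$. For $N\ge2$, a d-hypercyclic vector is a point $(x,\dots,x)$ of the diagonal of $X^N$ that is hypercyclic for $T_1\oplus\dots\oplus T_N$. Its orbit leaves the diagonal, so the later points of the orbit are not admissible starting points. The counterexamples exploit exactly this.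

\section{Conjugates of one operator}\label{sec:conj}

For $f\in X^*$ and $v\in X$, let $f\otimes v$ be the operator $x\mapsto f(x)v$; its norm is $\|f\|\|v\|$. Recall that $S\in\mathcal B(X)$ is invertible if $\|S-I\|<1$ (Neumann series). All our operators have the form $T_j=S_j^{-1}TS_j$. The advantage is that their powers $T_j^n=S_j^{-1}T^nS_j$ are explicit although the $T_j$ do not commute.

\begin{lemma}\label{lem:conj}
Let $N\ge2$, let $T,S_1,\dots,S_N\in\mathcal B(X)$ with all $S_j$ invertible, put $T_j=S_j^{-1}TS_j$, and let $y\in X$.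
\begin{enumerate}
\item[(a)] $y\in\mathrm{dHC}(T_1,\dots,T_N)$ ($y\in\mathrm{fdHC}(T_1,\dots,T_N)$) if and only if $(S_1y,\dots,S_Ny)$ is hypercyclic (frequently hypercyclic) for $T^{\oplus N}$.
\item[(b)] If $y\in\mathrm{dHC}(T_1,\dots,T_N)$, then $(S_2-S_1)y$ is hypercyclic for $T$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The automorphism $S_1\oplus\dots\oplus S_N$ of $X^N$ maps $(T_j^ny)_j$ to $(T^nS_jy)_j$. Apply Lemma~\ref{lem:transfer}(a) to it and to its inverse. (b) The map $(a_1,\dots,a_N)\mapsto a_2-a_1$ from $X^N$ to $X$ is continuous and onto, and it sends $(T^nS_jy)_j$ to $T^n(S_2-S_1)y$. Apply (a) and Lemma~\ref{lem:transfer}(a).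
\end{proof}

Part (a) replaces the diagonal by the subspace $\{(S_1y,\dots,S_Ny):y\in X\}$, which we are free to choose, while the dynamics is that of the fixed operator $T^{\oplus N}$. We use (a) to put vectors into $\mathrm{fdHC}$, by steering them to a known frequently hypercyclic vector of $T^{\oplus N}$. We use (b) to keep vectors out of $\mathrm{dHC}$, by making the $T$-orbit of $(S_2-S_1)y$ tend to infinity. Part (a) also shows that the hypothesis of Theorem~\ref{thm:general} cannot be dropped: if some operators similar to $T$ are frequently d-hypercyclic, then $T^{\oplus N}$ is frequently hypercyclic.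

The difference $S_2-S_1$ also controls DBC. If it has rank one, with range spanned by $z$, then at time $m$ the single number $\|T^mz\|$ decides how far the first two orbits of any vector can be separated. Collapse forces this number to be small and blow-up forces it to be large.

\begin{lemma}\label{lem:rankone}
In the setting of Lemma~\ref{lem:conj}, suppose that $S_2-S_1=f\otimes z$ with $f\in X^*$, $\|f\|=1$ and $z\in X$. Then $T_1,\dots,T_N$ fail DBC.
\end{lemma}

\begin{proof}
Since $T^mS_j=S_jT_j^m$, we have for all $x\in X$ and $m\in\mathbb N$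
\begin{equation}\label{eq:rankone}
f(x)\,T^mz=T^m(S_2-S_1)x=S_2T_2^mx-S_1T_1^mx .
\end{equation}
Put $C=\|S_1\|+\|S_2\|$ and choose $b\in X$ with $\|S_2b\|>2C$. Let $W=V_1$ be the open unit ball, $V_2$ the open unit ball about $b$, $V_j=X$ for $j\ge3$, and $V_0=\{x:|f(x)|>1\}$. Suppose that $m$ satisfies \eqref{eq:dbc}.

\emph{Collapse.} There is $x\in V_0$ with $T_1^mx,T_2^mx\in W$. By \eqref{eq:rankone}, $\|T^mz\|\le|f(x)|\,\|T^mz\|\le\|S_2\|+\|S_1\|=C$.

\emph{Blow-up.} There is $x'\in W$ with $a_1=T_1^mx'\in V_1$ and $a_2=T_2^mx'\in V_2$. Since $|f(x')|\le1$, \eqref{eq:rankone} gives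
\[
\|T^mz\|\ge\|S_2a_2-S_1a_1\|\ge\|S_2b\|-\|S_2(a_2-b)\|-\|S_1a_1\|>2C-C=C .
\]
The two estimates contradict each other.
\end{proof}

\section{Slow and fast orbits of a shift}\label{sec:shift}

In this section and the next, $X=\ell^p(Z)$ with $1\le p<\infty$ or $X=c_0(Z)$, where $Z\neq\{0\}$ is separable. The subspace $X_{00}$ of finitely supported sequences is dense in $X$. Let $B$ and $F$ be the backward and forward shifts,
\[
B(a(0),a(1),\dots)=(a(1),a(2),\dots),\qquad F(a(0),a(1),\dots)=(0,a(0),a(1),\dots),
\]
so that $\|B\|\le1$, $F$ is an isometry and $BF=I$. Put $T=4B$. This operator has three kinds of orbits that we shall combine. The first kind is trivial: if $a\in X_{00}$, then $T^na=0$ for all large $n$.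

The second kind grows at an exact exponential rate. Fix $z_0\in Z\setminus\{0\}$. For $0<\lambda<4$ the sequence $\bigl((\lambda/4)^iz_0\bigr)_{i\ge0}$ lies in $X$, and $T$ multiplies it by $\lambda$.

The third kind is frequently dense. We want to destroy density by adding an eigenvector, so its growth $\lambda^n$ has to dominate. The trivial bound $\|T^nu\|\le4^n\|u\|$ is too weak, because $\lambda<4$. We therefore need frequently hypercyclic vectors with an exponentially better bound, and we import them from the slower operator $2B$. The tool is the following criterion of Bayart--Grivaux and Bonilla--Grosse-Erdmann; see \cite[Theorem~9.9]{GP}.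

\begin{theorem}[Frequent Hypercyclicity Criterion]\label{thm:fhc}
Let $Y$ be a separable Banach space and $R\in\mathcal B(Y)$. Suppose that there are a dense set $Y_0\subseteq Y$ and a map $S\colon Y_0\to Y_0$ such that, for every $a\in Y_0$, the series $\sum_nR^na$ and $\sum_nS^na$ converge unconditionally and $RSa=a$. Then $R$ is frequently hypercyclic.
\end{theorem}

\begin{lemma}\label{lem:slow}
For every $N\geq1$ there are a frequently hypercyclic vector $(u_1,\dots,u_N)$ for $T^{\oplus N}$ and a constant $C$ such that $\|T^nu_j\|\le C2^n$ for all $n\ge0$ and all $j$.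
\end{lemma}

\begin{proof}
Apply Theorem~\ref{thm:fhc} with $Y=X^N$, $R=(2B)^{\oplus N}$, $Y_0=X_{00}^N$ and $S=(\frac12F)^{\oplus N}$. For $a\in Y_0$ the series $\sum R^na$ has finitely many nonzero terms, the series $\sum S^na$ converges absolutely because $\|(\frac12F)^na_j\|=2^{-n}\|a_j\|$, and $RSa=a$. So $R$ has a frequently hypercyclic vector $(h_1,\dots,h_N)$.

Define $D\in\mathcal B(X)$ by $(Da)(k)=2^{-k}a(k)$. Then $\|D\|\le1$, and $D$ has dense range since $D(X_{00})=X_{00}$. From $(BDa)(k)=2^{-k-1}a(k+1)=\frac12(DBa)(k)$ we get $TD=D(2B)$, hence $T^nD=D(2B)^n$. Put $u_j=Dh_j$. Then $(T^nu_j)_j=D^{\oplus N}\bigl((2B)^nh_j\bigr)_j$, which is a frequently dense sequence by Lemma~\ref{lem:transfer}(a), and $\|T^nu_j\|\le\|(2B)^nh_j\|\le2^n\|h_j\|$. Take $C=\max_j\|h_j\|$.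
\end{proof}

These ingredients already answer the question.

\begin{example}\label{ex:model}
Let $X=\ell^2$ and $N=2$. Take $u_1,u_2,C$ from Lemma~\ref{lem:slow}, let $v=\bigl((3/4)^i\bigr)_{i\ge0}$, so that $Tv=3v$, and fix $\varepsilon>0$ with $\varepsilon(\|u_1\|+\|u_2\|+\|v\|)<1$. Define
\[
S_1y=y+\varepsilon\,y(0)\,u_1,\qquad S_2y=y+\varepsilon\,y(0)\,u_2+\varepsilon\,y(1)\,v .
\]
Then $\|S_j-I\|<1$, so $T_j=S_j^{-1}TS_j$ is defined. Let $H=\{y\in\ell^2:y(1)=0\}$.

\emph{Good vectors.} Let $x\in X_{00}$ with $x(1)=0$ and $x(0)\ne0$, for instance $x=(1,0,0,\dots)$. Then $S_jx=x+\varepsilon x(0)u_j$. The summand $x$ is killed by a power of $T$, so $T^nS_jx=\varepsilon x(0)T^nu_j$ for $j=1,2$ and all large $n$. By Lemma~\ref{lem:transfer}(a),(c) the pair $(S_1x,S_2x)$ is frequently hypercyclic for $T\oplus T$, and $x\in\mathrm{fdHC}(T_1,T_2)$ by Lemma~\ref{lem:conj}(a). Such $x$ are dense in $H$: truncate an element of $H$ and perturb its coordinate $0$.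

\emph{Bad vectors.} Let $y(1)\neq0$. Then $w=(S_2-S_1)y=\varepsilon y(0)(u_2-u_1)+\varepsilon y(1)v$ and
\[
\|T^nw\|\ge\varepsilon\bigl(|y(1)|\,\|v\|\,3^n-2C|y(0)|\,2^n\bigr)\to\infty .
\]
So $w$ is not hypercyclic for $T$, and $y\notin\mathrm{dHC}(T_1,T_2)$ by Lemma~\ref{lem:conj}(b).

Thus $T_1,T_2$ are frequently d-hypercyclic and $\mathrm{dHC}(T_1,T_2)\subseteq H$. They are not densely d-hypercyclic, and by Lemma~\ref{lem:dbc-dense} they fail DBC.
\end{example}

\section{Prescribing the closure of the d-hypercyclic vectors}\label{sec:main}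

To replace the hyperplane $H$ of Example~\ref{ex:model} by an arbitrary closed subspace $M\ne\{0\}$, three things must change. First, $M$ need not contain any nonzero finitely supported vector (take $M=\mathbb Kv$), so the orbit of the summand $x$ in $S_jx$ need not vanish. Second, $M$ may have infinite codimension, so one functional cannot detect all vectors outside $M$. Third, for $M=X$ Lemma~\ref{lem:dbc-dense} says nothing, and Lemma~\ref{lem:rankone} takes its place. The first difficulty is removed by a small perturbation of the identity. It will be a summand of every $S_j$ and will therefore cancel in $S_2-S_1$.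

\begin{lemma}\label{lem:A}
Let $M\ne\{0\}$ be a closed subspace of $X$. There are $A\in\mathcal B(X)$ with $\|A-I\|\le\frac14$ and a linear subspace $M_0$ dense in $M$ with $A(M_0)\subseteq X_{00}$.
\end{lemma}

\begin{proof}
We need finitely or infinitely many $m_i\in M$ and $\mu_i\in X^*$ $(i=1,2,\dots)$ with $\mu_i(m_l)=\delta_{il}$ and $M_0=\operatorname{span}\{m_i\}$ dense in $M$. A Markushevich basis of $M$ \cite[Proposition~1.f.3]{LT}, with its functionals extended to $X$, has these properties; here is a direct construction. From a dense sequence in $M$ delete every term that lies in the span of its predecessors. This leaves linearly independent vectors $y_1,y_2,\dots$ with dense span in $M$. Suppose that $m_l,\mu_l$ $(l<i)$ are biorthogonal and that the $m_l$ span the same space as $y_1,\dots,y_{i-1}$. Put $m_i=y_i-\sum_{l<i}\mu_l(y_i)m_l$. Then $\mu_l(m_i)=0$ for $l<i$, and $m_i$ is not in the closed subspace $\operatorname{span}\{m_l:l<i\}$, so the Hahn--Banach theorem gives $\mu_i\in X^*$ with $\mu_i(m_i)=1$ and $\mu_i(m_l)=0$ for $l<i$.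

Choose $m_i'\in X_{00}$ with $\|\mu_i\|\,\|m_i'-m_i\|\le2^{-i-2}$ and put $A=I+\sum_i\mu_i\otimes(m_i'-m_i)$. Then $\|A-I\|\le\sum_{i\ge1}2^{-i-2}=\frac14$, and $Am_i=m_i'$ by biorthogonality. Hence $A(M_0)\subseteq X_{00}$.
\end{proof}

For the second difficulty we cut out $M$ by countably many functionals.

\begin{lemma}\label{lem:g}
Let $M$ be a closed subspace of $X$. There are $g_k\in X^*$ $(k\ge1)$ with $\|g_k\|\le1$ and $\bigcap_k\ker g_k=M$; if $M=X$, all $g_k$ are $0$.
\end{lemma}

\begin{proof}
Let $(\xi_k)$ be dense in the separable space $X/M$. Choose $\gamma_k\in(X/M)^*$ with $\|\gamma_k\|\le1$ and $\gamma_k(\xi_k)=\|\xi_k\|$. If $\gamma_k(\xi)=0$ for all $k$, then $\|\xi_k\|=\gamma_k(\xi_k-\xi)\le\|\xi_k-\xi\|$, and along a subsequence with $\xi_k\to\xi$ we get $\|\xi\|=0$. Let $g_k$ be $\gamma_k$ composed with the quotient map.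
\end{proof}

Each $g_k$ must trigger a fast vector $v_k$, and the triggered vectors must not cancel. With one vector $v$ for all $k$, the operator $\sum_k2^{-k}g_k\otimes v$ would only see the single functional $\sum_k2^{-k}g_k$. We therefore give the $v_k$ different eigenvalues $\lambda_k$. If they decrease strictly, the first triggered vector dominates all later ones together, and if they stay above $2$, it also dominates the slow orbits of Lemma~\ref{lem:slow}.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $J\colon X\to X'$ is an isomorphism, then passing from $T_j$ to $JT_jJ^{-1}$ maps $\mathrm{dHC}$ and $\mathrm{fdHC}$ to their images under $J$ and preserves DBC and similarity to a common operator. So we may assume that $X=\ell^p(Z)$ or $c_0(Z)$ and use the notation of Section~\ref{sec:shift}.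

\emph{The operators.} Take $u_1,\dots,u_N,C$ from Lemma~\ref{lem:slow}, $A,M_0$ from Lemma~\ref{lem:A} and $g_k$ from Lemma~\ref{lem:g}. Let $\lambda_k=2+\frac1k$ $(k\ge1)$, so $2<\lambda_k\le3$, and let $v_k$ be the normalization of $\bigl((\lambda_k/4)^iz_0\bigr)_{i\ge0}$. Then $\|v_k\|=1$ and $Tv_k=\lambda_kv_k$. Since $M\ne\{0\}$, there is $f\in X^*$ with $\|f\|=1$ and $f|_M\ne0$. Fix $\varepsilon>0$ with $\varepsilon(1+\max_j\|u_j\|)<\frac12$ and put
\[
S_j=A+\varepsilon f\otimes u_j\quad(j\ne2),\qquad
S_2=A+\varepsilon f\otimes u_2+\varepsilon\sum_{k\ge1}2^{-k}g_k\otimes v_k .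
\]
The series converges in operator norm to an operator of norm at most $1$. Hence $\|S_j-I\|\le\frac14+\varepsilon(\|u_j\|+1)<\frac34$, each $S_j$ is invertible, and $T_j=S_j^{-1}TS_j$ is similar to $T$.

\emph{A dense subset of $M$ lies in $\mathrm{fdHC}$.} Let $x\in M_0$ with $f(x)\neq0$. All $g_k(x)$ vanish, so $S_jx=Ax+\varepsilon f(x)u_j$ for every $j$. Since $Ax\in X_{00}$, we have $T^nS_jx=\varepsilon f(x)T^nu_j$ for all $j$ and all large $n$. As $\varepsilon f(x)\ne0$, Lemma~\ref{lem:transfer}(a),(c) show that $(S_jx)_j$ is frequently hypercyclic for $T^{\oplus N}$, and Lemma~\ref{lem:conj}(a) gives $x\in\mathrm{fdHC}$. The set $\{x\in M:f(x)\ne0\}$ is the complement of a proper closed subspace of $M$, hence open and dense in $M$. Its intersection with the dense set $M_0$ is therefore dense in $M$, and in particular nonempty. This proves (i) and $M\subseteq\overline{\mathrm{fdHC}}$.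

\emph{No vector outside $M$ lies in $\mathrm{dHC}$.} Let $y\notin M$, let $k$ be minimal with $g_k(y)\ne0$, and let $w=(S_2-S_1)y$. The operator $A$ cancels, and $T^n$ may be applied term by term to the norm convergent series:
\[
T^nw=\varepsilon f(y)\,T^n(u_2-u_1)+\varepsilon\,2^{-k}g_k(y)\lambda_k^nv_k+\varepsilon\sum_{l>k}2^{-l}g_l(y)\lambda_l^nv_l .
\]
For $l>k$ we have $\lambda_l\le\lambda_{k+1}$ and $|g_l(y)|\le\|y\|$, and $\sum_{l>k}2^{-l}\le1$. Together with Lemma~\ref{lem:slow} this gives
\[
\|T^nw\|\ge\varepsilon\lambda_k^n\Bigl(2^{-k}|g_k(y)|-2C|f(y)|\Bigl(\frac{2}{\lambda_k}\Bigr)^n-\|y\|\Bigl(\frac{\lambda_{k+1}}{\lambda_k}\Bigr)^n\Bigr).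
\]
Since $\lambda_k>\lambda_{k+1}>2$, the bracket tends to $2^{-k}|g_k(y)|>0$, so $\|T^nw\|\to\infty$. By Lemma~\ref{lem:transfer}(b) the vector $w$ is not hypercyclic for $T$, and $y\notin\mathrm{dHC}$ by Lemma~\ref{lem:conj}(b). Thus $\mathrm{fdHC}\subseteq\mathrm{dHC}\subseteq M$. As $M$ is closed and $M\subseteq\overline{\mathrm{fdHC}}$, both closures equal $M$, which is (ii).

\emph{DBC fails.} If $M\ne X$, then $\mathrm{dHC}\subseteq M$ is not dense, and DBC fails by Lemma~\ref{lem:dbc-dense}. If $M=X$, then all $g_k$ vanish, $S_2-S_1=f\otimes\varepsilon(u_2-u_1)$, and DBC fails by Lemma~\ref{lem:rankone}.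
\end{proof}

The shape of $X$ entered through the shift, with $Z\ne\{0\}$ giving the eigenvectors, and $p<\infty$ and the separability of $Z$ making $X_{00}$ dense and $X$ separable. The conditions on $M$ are forced by (i) and (ii): a closure is closed, and $0$ is not d-hypercyclic. The condition $N\geq2$ is used in forming $S_2-S_1$; for $N=1$, (i) excludes (iii) by Proposition~\ref{prop:one}.

\begin{remark}
Strong properties of the individual operators do not change the answers. Each $T_j$ above is similar to $T=4B$, and $T$ has the following three properties, which pass to similar operators. It is frequently hypercyclic (Lemma~\ref{lem:slow}). It is \emph{mixing}, that is, for nonempty open $U,V$ we have $U\cap T^{-n}(V)\neq\emptyset$ for all large $n$: if $a\in U\cap X_{00}$ and $b\in V$, then $a+4^{-n}F^nb\in U$ and $T^n(a+4^{-n}F^nb)=b$ for large $n$. It is \emph{chaotic}, that is, hypercyclic with a dense set of periodic points: if $a\in X_{00}$ and $T^na=0$, then $p_n=\sum_{i\ge0}4^{-in}F^{in}a$ satisfies $T^np_n=p_n$, and $\|p_n-a\|\le\|a\|/(4^n-1)\to0$.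
\end{remark}

\section{General Banach spaces}\label{sec:general}

Now let $X$, $N$ and $T$ be as in Theorem~\ref{thm:general}, and fix a frequently hypercyclic vector $(x_0,u_2,\dots,u_N)$ for $T^{\oplus N}$. Its coordinates are hypercyclic for $T$ by Lemma~\ref{lem:transfer}(a). There may be no vectors that $T$ kills, so the summand $x$ in $S_jx$ cannot be discarded. Instead we take $S_1=I$ and let $x$ itself serve as first coordinate. For $c\ne0$ and $k\ge0$ consider the maps
\begin{align*}
\Psi_c(a,b_2,\dots,b_N)&=(a,\,a+cb_2,\dots,a+cb_N),\\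
\Phi_k(a,b_2,\dots,b_N)&=(a+T^kb_2,\,b_2,\dots,b_N).
\end{align*}
Both are bounded and commute with $T^{\oplus N}$, and both are invertible: the inverses send $(a,b_2,\dots,b_N)$ to $(a,(b_2-a)/c,\dots,(b_N-a)/c)$ and to $(a-T^kb_2,b_2,\dots,b_N)$. By Lemma~\ref{lem:transfer}(d) they preserve the frequently hypercyclic vectors of $T^{\oplus N}$.

\begin{proof}[Proof of Theorem~\ref{thm:general}(a)]
Fix $f\in X^*$ with $\|f\|=1$ and $\varepsilon>0$ with $\varepsilon\max_j\|u_j\|<1$. Put $S_1=I$, $S_j=I+\varepsilon f\otimes u_j$ for $j\ge2$, and $T_j=S_j^{-1}TS_j$. Let $x=x_0+T^ku_2$ with $k\in\mathbb N$ and suppose that $f(x)\ne0$. Then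
\[
\Psi_{\varepsilon f(x)}\Phi_k(x_0,u_2,\dots,u_N)=(x,\,x+\varepsilon f(x)u_2,\dots,x+\varepsilon f(x)u_N)=(S_1x,\dots,S_Nx),
\]
so $x\in\mathrm{fdHC}$ by Lemma~\ref{lem:conj}(a). The set $\{x_0+T^ku_2:k\in\mathbb N\}$ is dense because $u_2$ is hypercyclic, and so is its intersection with the dense open set $\{x:f(x)\neq0\}$. Finally $S_2-S_1=f\otimes\varepsilon u_2$, so DBC fails by Lemma~\ref{lem:rankone}.
\end{proof}

For part (b) we need a substitute for the fast vector of Example~\ref{ex:model}: a vector $v$ such that $\alpha u_2+\beta v$ is not hypercyclic whenever $\beta\ne0$. There are two obstacles. The operator $T$ is not assumed to have eigenvectors, and we have no bound that makes the orbit of $u_2$ slow, so $\alpha T^nu_2$ might cancel $\beta T^nv$. We answer the first with approximate eigenvectors for a spectral value of maximal modulus. We answer the second by measuring $T^nv$ with a functional that vanishes at $T^nu_2$. To combine the two, the approximate eigenvectors must be available inside any prescribed hyperplane, and this is where hypercyclicity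 is used.

Let $X$ be complex and $r=r(T)>1$. The spectrum $\sigma(T)$ then contains a point $\lambda$ with $|\lambda|=r$, and $T-\mu$ is invertible for $|\mu|>r$.

\begin{lemma}\label{lem:approx}
For every $h\in X^*$ and $\eta>0$ there is a unit vector $y\in\ker h$ with $\|(T-\lambda)y\|\le\eta$.
\end{lemma}

\begin{proof}
Put $R=T-\lambda$. We show that the range of $R$ is dense and proper, hence not closed.

\emph{The range is dense.} Otherwise there is $\varphi\in X^*\setminus\{0\}$ with $\varphi\circ T=\lambda\varphi$. Then $\varphi(T^nu_2)=\lambda^n\varphi(u_2)$ is either always $0$ or tends to infinity. But $\varphi$ maps $X$ onto $\mathbb C$, so this sequence is dense in $\mathbb C$ by Lemma~\ref{lem:transfer}(a), in contradiction with Lemma~\ref{lem:transfer}(b).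

\emph{The range is proper.} Suppose that $R$ is onto. By the open mapping theorem there is $K>0$ such that every $b\in X$ is $b=Ra$ with $\|a\|\le K\|b\|$. Let $|\mu|>r$ and $R_\mu=T-\mu$. From $R_\mu a=b+(\lambda-\mu)a$ we get $R_\mu^{-1}b=a-(\lambda-\mu)R_\mu^{-1}a$, hence $\|R_\mu^{-1}\|\le K+K|\lambda-\mu|\,\|R_\mu^{-1}\|$. Choose $\mu$ with $K|\lambda-\mu|<\frac12$. Then $\|R_\mu^{-1}\|\le2K$ and $\|(\mu-\lambda)R_\mu^{-1}\|<1$, so $R=R_\mu\bigl(I+(\mu-\lambda)R_\mu^{-1}\bigr)$ is invertible. This contradicts $\lambda\in\sigma(T)$.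

If the lemma failed for $h$ and $\eta$, then $\|Ry\|\ge\eta\|y\|$ on the closed subspace $\ker h$, so $R(\ker h)$ would be complete, hence closed. Write $X=\ker h+\mathbb Ce$. Then $R(X)=R(\ker h)+\mathbb CRe$ is the sum of a closed and a finite-dimensional subspace, hence closed, a contradiction.
\end{proof}

\begin{lemma}\label{lem:functionals}
For every $n\in\mathbb N$ there is $\varphi_n\in X^*$ with $\|\varphi_n\|=1$, $\varphi_n(T^nu_2)=0$ and $\|\varphi_n\circ T^n\|\ge\frac14r^n$.
\end{lemma}

\begin{proof}
Let $a=T^nu_2$ and choose $a^*\in X^*$ with $\|a^*\|=1$ and $a^*(a)=\|a\|$. Write $T^n-\lambda^n=Q(T-\lambda)$ with $Q=\sum_{i<n}\lambda^{n-1-i}T^i$, and choose $\eta>0$ with $\|Q\|\eta\le\frac12r^n$. Lemma~\ref{lem:approx} with $h=a^*\circ T^n$ gives a unit vector $y$ such that $\zeta=T^ny$ satisfies $a^*(\zeta)=0$ and $\|\zeta\|\ge\|\lambda^ny\|-\|Q\|\eta\ge\frac12r^n$. For $t\in\mathbb C$,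
\[
\|\zeta-ta\|\ge|a^*(\zeta-ta)|=|t|\,\|a\|\qquad\text{and}\qquad\|\zeta-ta\|\ge\|\zeta\|-|t|\,\|a\| .
\]
Adding the two inequalities gives $\operatorname{dist}(\zeta,\mathbb Ca)\ge\frac12\|\zeta\|\ge\frac14r^n$. By the Hahn--Banach theorem there is $\varphi_n$ of norm $1$ with $\varphi_n(a)=0$ and $\varphi_n(\zeta)=\operatorname{dist}(\zeta,\mathbb Ca)$. Since $\|y\|=1$, we get $\|\varphi_n\circ T^n\|\ge\varphi_n(T^ny)\ge\frac14r^n$.
\end{proof}

The vector $y$ in this proof depends on $n$, and we need one vector $v$ on which all the functionals $\varphi_n\circ T^n$ are large. A choice of signs produces it, at the price of a geometric factor.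

\begin{lemma}\label{lem:signs}
For any $\psi_k\in X^*$ $(k\ge1)$ there is $v\in X$ with $|\psi_k(v)|\ge\frac13\,4^{-k}\|\psi_k\|$ for all $k$.
\end{lemma}

\begin{proof}
Choose $y_k$ with $\|y_k\|\le1$ and $|\psi_k(y_k)|\ge\frac23\|\psi_k\|$. Put $s_0=0$ and $s_k=s_{k-1}+\theta_k4^{-k}y_k$, where $\theta_k=\pm1$ is chosen so that $|\psi_k(s_k)|\ge4^{-k}|\psi_k(y_k)|$. This is possible because $\max(|\alpha+\beta|,|\alpha-\beta|)\ge|\beta|$ for scalars $\alpha,\beta$. The limit $v=\lim s_k$ exists, and $\|v-s_k\|\le\sum_{l>k}4^{-l}=\frac134^{-k}$. Hence $|\psi_k(v)|\ge(\frac23-\frac13)4^{-k}\|\psi_k\|$.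
\end{proof}

The loss $4^{-k}$ exceeds the gain $r^k$ when $r\le4$. We recover it by using only the times $n=dk$ for a fixed large $d$; a bounded operator cannot make an orbit much larger in at most $d$ steps, so the times in between follow.

\begin{lemma}\label{lem:fast}
There is $v\in X$ such that $\|T^n(\alpha u_2+\beta v)\|\to\infty$ for all $\alpha,\beta\in\mathbb C$ with $\beta\ne0$.
\end{lemma}

\begin{proof}
Since $r>1$, there is $d\in\mathbb N$ with $\rho=r^d/4>1$. Apply Lemma~\ref{lem:signs} to $\psi_k=\varphi_{dk}\circ T^{dk}$. By Lemma~\ref{lem:functionals}, $\psi_k(u_2)=0$ and $|\psi_k(v)|\ge\frac13\,4^{-k}\cdot\frac14r^{dk}=\frac1{12}\rho^k$. For $w=\alpha u_2+\beta v$,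
\[
\|T^{dk}w\|\ge|\varphi_{dk}(T^{dk}w)|=|\beta|\,|\psi_k(v)|\ge\tfrac1{12}|\beta|\rho^k .
\]
Given $n$, let $k=\lceil n/d\rceil$, so $0\le dk-n<d$. As $\|T\|\ge r>1$, we have $\|T^{dk}w\|\le\|T\|^d\|T^nw\|$. Hence $\|T^nw\|\ge\frac1{12}|\beta|\,\|T\|^{-d}\rho^{n/d}\to\infty$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(b)]
Take $v$ from Lemma~\ref{lem:fast}. Since $x_0\ne0$ and $\dim X\ge2$, there are $f,g\in X^*$ with $f(x_0)=1$, $g(x_0)=0$ and $g\neq0$. Put
\[
S_1=I,\qquad S_2=I+\varepsilon(f\otimes u_2+g\otimes v),\qquad S_j=I+\varepsilon f\otimes u_j\quad(j\ge3),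
\]
with $\varepsilon>0$ so small that $\|S_j-I\|<1$ for all $j$, and let $T_j=S_j^{-1}TS_j$. Then
\[
(S_1x_0,\dots,S_Nx_0)=(x_0,\,x_0+\varepsilon u_2,\dots,x_0+\varepsilon u_N)=\Psi_\varepsilon(x_0,u_2,\dots,u_N),
\]
so $x_0\in\mathrm{fdHC}$ by Lemma~\ref{lem:conj}(a). If $y\in\mathrm{dHC}$, then $(S_2-S_1)y=\varepsilon f(y)u_2+\varepsilon g(y)v$ is hypercyclic for $T$ by Lemma~\ref{lem:conj}(b). Lemmas~\ref{lem:fast} and~\ref{lem:transfer}(b) force $g(y)=0$. Thus $\mathrm{dHC}$ lies in the closed hyperplane $\ker g$.
\end{proof}

Complex scalars are used to find $\lambda$. A hypercyclic operator has $r(T)\ge1$, since $\|T^n\|\to0$ when $r(T)<1$, so the hypothesis $r(T)>1$ excludes only the case $r(T)=1$. In that case the lower bound of Lemma~\ref{lem:functionals} does not grow with $n$, and the proof of Lemma~\ref{lem:fast} gives nothing.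

\begin{remark}
Two general theorems give stronger forms of Lemmas~\ref{lem:approx} and~\ref{lem:signs}. Since $T-\lambda$ does not have closed range, it is not upper semi-Fredholm (closed range and finite-dimensional kernel), and Kato's theorem (see \cite[Proposition~2.c.4]{LT}) yields for every $\eta>0$ an infinite-dimensional closed subspace $E$ with $\|(T-\lambda)|_E\|\le\eta$; any unit vector of $E\cap\ker h$ serves in Lemma~\ref{lem:approx}. Ball's plank theorem \cite{Ball} implies that for norm one functionals $\chi_n$ on a real Banach space and numbers $w_n>0$ with $\sum_nw_n<1$ there is $v$ with $\|v\|\le1$ and $|\chi_n(v)|\ge w_n$ for all $n$. Applied to the normalized real parts of $\varphi_n\circ T^n$ with $w_n=cs^{-n}$, $1<s<r$ and $c>0$ small, it gives $|\varphi_n(T^nv)|\ge\frac c4(r/s)^n$ for all $n$, without passing to multiples of $d$.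
\end{remark}

\begin{thebibliography}{9}

\bibitem{Ball}
K.~Ball, \emph{The plank problem for symmetric bodies}, Invent. Math., 1991.

\bibitem{GP}
Grosse-Erdmann and Peris, \emph{Linear Chaos}.

\bibitem{LT}
Lindenstrauss and Tzafriri, \emph{Classical Banach Spaces I}.

\bibitem{MS}
\"Ozg\"ur Martin and Rebecca Sanders, \emph{Extending Families of Disjoint Hypercyclic Operators}, arXiv:2312.07054 (2023).

\end{thebibliography}
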